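# Quasisymmetric power sums and permutations without $G$-descents: an expansion for interval graphs

## The guess that edges and labels are enough

Take an interval graph $G$ on the vertices $1,\dots,n$, numbered by the left endpoints of the intervals. Sort its proper colorings into classes according to which edges are "inverted", that is, carry a larger color at the smaller vertex. Each class has a generating function, which is quasisymmetric. Apply the involution $\omega$ and expand the result in quasisymmetric power sums. Are the coefficients numbers of permutations of a certain explicit kind? A precise formula is proposed as a problem in the work of Michele D'Adderio, Roberto Riccardi and Viola Siconolfi, "Chromatic functions, interval orders and increasing forests", arXiv:2311.09685 (2023). The task is to prove or disprove it.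

The first guess is yes. One is tempted to guess more. Both sides of the formula can be written down using only the edges and the labels of $G$, and no interval appears in them. So perhaps the formula holds for every graph with vertex set $[n]=\{1,\dots,n\}$.

The first guess is right, and we shall prove it. The bolder one already fails for a graph with three vertices and one edge, and the way it fails shows which property of interval graphs the proof must use. To test the guesses we need the two sides of the formula.

## The two sides of the identity

**Graphs and inversions.** A *labelled graph* is a graph $G=([n],E)$. It is an *interval graph with compatible labels* if there are (nonempty) intervals $I_1,\dots,I_n\subset\mathbb R$ with strictly increasing left endpoints such that, for $i\ne j$, $\{i,j\}\in E$ if and only if $I_i\cap I_j\neq\emptyset$. Below, "interval graph" always includes compatible labels unless we say otherwise. We say that two vertices are *adjacent* if they form an edge.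

A coloring $\kappa:[n]\to\mathbb Z_{>0}$ has the monomial $x_\kappa=\prod_i x_{\kappa(i)}$, and it is proper if adjacent vertices have different colors. For a proper coloring put
$$\mathsf{Inv}_G(\kappa)=\{\{i,j\}\in E: i<j,\ \kappa(i)>\kappa(j)\},\qquad \mathsf{CoInv}_G(\kappa)=E\setminus \mathsf{Inv}_G(\kappa),$$
and write $\mathsf{inv}_G,\mathsf{coinv}_G$ for their sizes. A permutation $\sigma\in\mathfrak S_n$ is the proper coloring $i\mapsto\sigma(i)$. For instance, if $n=3$, $E=\{\{1,2\}\}$ and $\tau=312$ in one-line notation, then $\mathsf{Inv}_G(\tau)=\{\{1,2\}\}$. The pair $\{1,3\}$, with $3>2$, does not count, because it is not an edge.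

**The left side.** For $\tau\in\mathfrak S_n$ let
$$\mathcal Q_{G,\tau}=\sum_{\kappa\text{ proper},\ \mathsf{Inv}_G(\kappa)=\mathsf{Inv}_G(\tau)}x_\kappa .\tag{1}$$
For interval graphs this is the function that the problem calls $\mathcal Q^{(G)}_{\Phi_G(\tau)}$, attached to an increasing spanning forest $\Phi_G(\tau)$ of $G$. Formula (1) is part of the data of the problem, and we need nothing about the forest.

Recall the two standard bases of the degree $n$ part of $\mathrm{QSym}$. For a composition $\beta=(\beta_1,\dots,\beta_k)\vDash n$,
$$M_\beta=\sum_{i_1<\dots<i_k}x_{i_1}^{\beta_1}\cdots x_{i_k}^{\beta_k},$$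
and for $S\subseteq[n-1]$, Gessel's function $F_{n,S}$ is $\sum x_{i_1}\cdots x_{i_n}$ over $i_1\le\dots\le i_n$ with $i_j<i_{j+1}$ for $j\in S$. The involution $\omega$ is the linear map with
$$\omega(F_{n,S})=F_{n,\{n-i\,:\,i\in[n-1]\setminus S\}} .$$
For $n=2$ we have $F_{2,\emptyset}=M_2+M_{11}$ and $F_{2,\{1\}}=M_{11}$, and $\omega$ exchanges them.

**Power sums of type 1.** For a composition $\gamma$ let $\pi(\gamma)=\prod_j(\gamma_1+\dots+\gamma_j)$, the product of the partial sums; the empty composition has $\pi=1$. Let $z_\alpha=\prod_i m_i!\,i^{m_i}$, where $m_i$ is the number of parts of $\alpha$ equal to $i$. If $\beta$ is a coarsening of $\alpha$, obtained by adding consecutive parts, write $\alpha=\alpha^{(1)}\cdots\alpha^{(\ell(\beta))}$ with $\alpha^{(i)}\vDash\beta_i$, and put $\pi(\alpha,\beta)=\prod_i\pi(\alpha^{(i)})$. Then $\Psi_\alpha=z_\alpha\sum_\beta M_\beta/\pi(\alpha,\beta)$, and only the quotient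
$$\frac{\Psi_\alpha}{z_\alpha}=\sum_{\beta\text{ coarsening of }\alpha}\frac{M_\beta}{\pi(\alpha,\beta)}\tag{2}$$
will matter. For small $n$,
$$\frac{\Psi_{2}}{z_2}=\tfrac12M_2,\qquad \frac{\Psi_{11}}{z_{11}}=M_{11}+\tfrac12M_2,$$
$$\frac{\Psi_3}{z_3}=\tfrac13M_3,\qquad \frac{\Psi_{21}}{z_{21}}=\tfrac12M_{21}+\tfrac16M_3,\qquad \frac{\Psi_{12}}{z_{12}}=\tfrac12M_{12}+\tfrac13M_3,$$
$$\frac{\Psi_{111}}{z_{111}}=M_{111}+\tfrac12M_{21}+\tfrac12M_{12}+\tfrac16M_3 .$$
The coefficient of $M_3$ is $\frac1{2\cdot3}$ for $21$ and $\frac1{1\cdot 3}$ for $12$: the order of the parts matters.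

**The sets $\mathcal N_{G,\alpha}$.** Write $\sigma\in\mathfrak S_n$ as the word $\sigma(1)\cdots\sigma(n)$ and consider a contiguous segment $\sigma(a)\cdots\sigma(b)$. A position $i$ with $a\le i<b$ is a *$G$-descent* if $\sigma(i)>\sigma(i+1)$ and $\{\sigma(i),\sigma(i+1)\}\notin E$. A position $r$ with $a<r\le b$ is a *nontrivial left-to-right $G$-maximum* if $\sigma(s)<\sigma(r)$ and $\{\sigma(s),\sigma(r)\}\notin E$ for every $s$ with $a\le s<r$. For $\alpha\vDash n$, let $\mathcal N_{G,\alpha}$ be the set of $\sigma$ such that, after cutting $\sigma$ into segments of lengths $\alpha_1,\dots,\alpha_k$, no segment has a $G$-descent or a nontrivial left-to-right $G$-maximum.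

For example, let $n=3$ and $E=\{\{1,2\}\}$. In $213$ as one segment, $2>1$ is not a $G$-descent, since $1$ and $2$ are adjacent; but position $3$ is a nontrivial left-to-right $G$-maximum, since $3$ exceeds $2$ and $1$ and is adjacent to neither. So $213\notin\mathcal N_{G,(3)}$. Cut as $21|3$, it has no fault, so $213\in\mathcal N_{G,(2,1)}$.

The identity in question is
$$\omega\,\mathcal Q_{G,\tau}=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,\#\{\sigma\in\mathcal N_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}.\tag{3}$$
The condition on $\sigma$ has a simple reading. For an edge $\{i,j\}$ with $i<j$ it says that $i$ stands to the left of $j$ in the word $\sigma$ if and only if $\tau(i)>\tau(j)$. So for every edge, the endpoint with the larger $\tau$-value must come first.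

## Small graphs by hand

**Two vertices.** Without an edge, $\mathcal Q_{G,\tau}$ is the sum over all colorings, $M_2+2M_{11}=F_{2,\emptyset}+F_{2,\{1\}}$, which $\omega$ fixes. On the right, $\mathcal N_{G,(2)}$ is empty: $12$ has a nontrivial left-to-right $G$-maximum, $21$ has a $G$-descent. Both words lie in $\mathcal N_{G,(1,1)}$. So the right side is $2(M_{11}+\frac12M_2)$, as it should be. With the edge, each $\tau$ gives $\mathcal Q_{G,\tau}=M_{11}$, so $\omega\mathcal Q_{G,\tau}=M_2+M_{11}$. Exactly one $\sigma$ is admitted, it lies in $\mathcal N_{G,(2)}$ and in $\mathcal N_{G,(1,1)}$, and $\frac12M_2+(M_{11}+\frac12M_2)$ is correct.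

**Complete graphs.** If all pairs are edges, there are no $G$-descents and no nontrivial left-to-right $G$-maxima, so $\mathcal N_{G,\alpha}=\mathfrak S_n$, and the condition on $\sigma$ forces $\sigma^{-1}(i)=n+1-\tau(i)$. The left side is $\omega M_{1^n}=\omega F_{n,[n-1]}=F_{n,\emptyset}=\sum_{\beta\vDash n} M_\beta$. The right side is $\sum_\alpha\Psi_\alpha/z_\alpha$. By (2), its coefficient of $M_\beta$ is $\prod_i S_{\beta_i}$ with $S_m=\sum_{\gamma\vDash m}1/\pi(\gamma)$. Remove the last part of $\gamma\vDash m$: if $\gamma=(\gamma',\gamma_k)$, then $\pi(\gamma)=\pi(\gamma')\,m$. Hence $S_m=\frac1m(S_0+\dots+S_{m-1})$ with $S_0=1$, and $S_m=1$ by induction. The identity holds. Keep this computation in mind, since it will return with a poset in it.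

**One edge on three vertices.** Let $\tau=123$, so $\mathsf{Inv}_G(\tau)=\emptyset$. If the edge is $\{a,b\}$ with $a<b$ and the third vertex is $c$, then $\mathcal Q_{G,\tau}$ is the sum of $x_\kappa$ over $\kappa(a)<\kappa(b)$ with $\kappa(c)$ free. Sorting by which vertices share a color, $\mathcal Q_{G,\tau}=3M_{111}+M_{21}+M_{12}$ (the blocks are $\{a,c\}|\{b\}$ for $M_{21}$ and $\{a\}|\{b,c\}$ for $M_{12}$). From $F_{3,\{1\}}=M_{12}+M_{111}$, $F_{3,\{2\}}=M_{21}+M_{111}$ and $F_{3,\{1,2\}}=M_{111}$ we get $\mathcal Q_{G,\tau}=F_{3,\{1\}}+F_{3,\{2\}}+F_{3,\{1,2\}}$. Now $\omega$ fixes the first two and sends the third to $F_{3,\emptyset}$, so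
$$\omega\mathcal Q_{G,\tau}=M_3+2M_{21}+2M_{12}+3M_{111}=3\,\frac{\Psi_{111}}{z_{111}}+\frac{\Psi_{21}}{z_{21}}+\frac{\Psi_{12}}{z_{12}}+0\cdot\frac{\Psi_3}{z_3}.\tag{4}$$
(Check $M_3$: $\frac36+\frac16+\frac13=1$.) The function in (4) does not depend on which edge we chose. The right side of (3) does.

*The edge $\{1,2\}$.* This is an interval graph: take $[0,2],[1,3],[4,5]$. The admitted words have $2$ before $1$: $213$, $231$, $321$. For $\alpha=(3)$: $213$ has a maximum at position 3, $231$ has one at position 2, $321$ has a $G$-descent at position 1; the count is $0$. For $(2,1)$: only $21|3$ survives. For $(1,2)$: only $3|21$ survives. For $(1,1,1)$: all three. This matches (4).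

*The edge $\{1,3\}$.* The admitted words have $3$ before $1$: $312$, $321$, $231$. For $(2,1)$ only $31|2$ survives, for $(1,2)$ only $2|31$, and for $(1,1,1)$ all three. But for $\alpha=(3)$ the word $312$ survives. Indeed, $3>1$ is not a $G$-descent because $1,3$ are adjacent, $1<2$, and neither $1$ nor $2$ exceeds the first letter $3$. (The words $321$ and $231$ have a $G$-descent and a maximum, respectively.) So the right side of (3) exceeds $\omega\mathcal Q_{G,\tau}$ by $\Psi_3/z_3=\frac13M_3$, and the identity is false for this labelled graph.

The two graphs differ only in their labels, so labels matter. What does the second one violate? It has $1<2<3$ with $\{1,2\},\{2,3\}$ non-edges and $\{1,3\}$ an edge. Consider the condition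

$$\textbf{(T)}\qquad\text{if } i<j<k\text{ and }\{i,j\},\{j,k\}\notin E,\text{ then }\{i,k\}\notin E .$$

**Lemma 1.** Interval graphs (with compatible labels) satisfy (T).

*Proof.* Let $i<j$ with $I_i\cap I_j=\emptyset$. The left endpoint of $I_i$ is smaller than that of $I_j$, so some point of $I_i$ is smaller than the left endpoint of $I_j$, hence smaller than every point of $I_j$ except possibly that endpoint, and than the endpoint too. Since $I_i$ and $I_j$ are disjoint intervals, $I_i$ lies entirely to the left of $I_j$. If also $j<k$ and $I_j\cap I_k=\emptyset$, then $I_j$ lies entirely to the left of $I_k$. Hence $I_i$ lies to the left of $I_k$, and $\{i,k\}\notin E$. $\square$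

Condition (T) is the only property of interval graphs that we shall use.

## The poset $R_\tau$ and the main theorem

**Definition (the poset $R_\tau$).** For a labelled graph $G$ and $\tau\in\mathfrak S_n$, let $R=R_\tau$ be the partial order on $[n]$ generated by
$$a<_Rb\quad\text{for }\{a,b\}\in E,\ \tau(a)>\tau(b).$$
Along these relations $\tau$ decreases strictly, so the orientation of $G$ has no directed cycle and its transitive closure is a partial order.

For example, take the path with edges $\{1,2\},\{2,3\}$, an interval graph via $[0,2],[1,4],[3,5]$. For $\tau=132$ we get $2<_R1$ and $2<_R3$. For $\tau=213$ we get $1<_R2$ and $3<_R2$.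

**Definition (OP-partitions).** For a finite poset $C$, an *OP-partition* of $C$ of type $\gamma=(\gamma_1,\dots,\gamma_k)\vDash|C|$ is an ordered set partition $(B_1,\dots,B_k)$ of $C$ with $|B_i|=\gamma_i$ such that $x\in B_i$, $y\in B_j$, $x<_Cy$ imply $i\le j$. Let $s_\gamma(C)$ be the number of OP-partitions of type $\gamma$ in which every block, with the induced order, has a unique minimal element.

For $C=\{1,2,3\}$ with the only relation $3<1$: the OP-partitions of type $(2,1)$ are $\{3,1\}|\{2\}$ and $\{2,3\}|\{1\}$, and only the first has unique minima in all blocks. So $s_{21}(C)=1$. Of type $(1,2)$ there are $\{2\}|\{3,1\}$ and $\{3\}|\{1,2\}$, and again one counts: $s_{12}(C)=1$. Further $s_3(C)=0$ and $s_{111}(C)=3$. These are the coefficients in (4).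

**Theorem A.** If $G$ satisfies (T), in particular if $G$ is an interval graph labelled as in the problem, then for all $\tau\in\mathfrak S_n$ and $\alpha\vDash n$
$$\#\{\sigma\in\mathcal N_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}=s_\alpha(R_\tau),\qquad \omega\,\mathcal Q_{G,\tau}=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,s_\alpha(R_\tau).$$
Hence identity (3) holds for every interval graph and every $\tau$.

The number $s_\alpha(R_\tau)$ is the meeting point. The second formula turns out to hold for every labelled graph, and (T) enters only in the first.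

## Removing $\omega$: weak order-preserving maps on $R_\tau$

The purpose of this section is to replace $\omega\mathcal Q_{G,\tau}$ by a function with nonnegative, countable coefficients in the $M_\beta$. Let
$$K_R=\sum_f x_f,\qquad f:[n]\to\mathbb Z_{>0}\ \text{ with }\ x<_Ry\Rightarrow f(x)\le f(y).$$

**Lemma 2.** For every labelled graph, $\omega\,\mathcal Q_{G,\tau}=K_{R}$ with $R=R_\tau$.

*Proof.*

**Step 1: strict maps.** This step identifies $\mathcal Q_{G,\tau}$ as an enumerator of strict order-preserving maps. Let $P$ be the dual of $R$, generated by $a<_Pb$ for $\{a,b\}\in E$ with $\tau(a)<\tau(b)$. A coloring $\kappa$ is proper with $\mathsf{Inv}_G(\kappa)=\mathsf{Inv}_G(\tau)$ if and only if on each edge $\kappa$ orders the two endpoints as $\tau$ does. That means $\kappa(a)<\kappa(b)$ for every edge with $\tau(a)<\tau(b)$. So $\mathcal Q_{G,\tau}=\sum_\kappa x_\kappa$ over the maps $\kappa$ that are strictly order preserving on $P$.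

**Step 2: expansion into fundamentals.** This step recalls how such enumerators expand in the $F_{n,S}$. Let $Q$ be a poset on $[n]$ and $w:[n]\to[n]$ a bijection. Call $f:[n]\to\mathbb Z_{>0}$ a *$(Q,w)$-partition* if $x<_Qy$ implies $f(x)\le f(y)$, with strict inequality when $w(x)>w(y)$. Let $L(Q)$ be the set of linear extensions $u=u_1\cdots u_n$ of $Q$, and $\mathrm{Des}_w(u)=\{j:w(u_j)>w(u_{j+1})\}$. We claim
$$\sum_{f\ (Q,w)\text{-partition}}x_f=\sum_{u\in L(Q)}F_{n,\mathrm{Des}_w(u)}.\tag{5}$$
The right side is the sum of $x_f$ over pairs $(u,f)$ where $u\in L(Q)$ and $f$ is weakly increasing along $u$, strictly at each $j\in\mathrm{Des}_w(u)$. We show that $(u,f)\mapsto f$ is a bijection onto the $(Q,w)$-partitions.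

Given a $(Q,w)$-partition $f$, sort $[n]$ by $f$-value, breaking ties by increasing $w$. Along the resulting word $u$ the map $f$ is weakly increasing, and if $w(u_j)>w(u_{j+1})$ then $u_j,u_{j+1}$ were not tied, so $f(u_j)<f(u_{j+1})$. The word is a linear extension: if $x<_Qy$, then either $f(x)<f(y)$, or $f(x)=f(y)$ and then $w(x)<w(y)$ (otherwise strictness would be required). In both cases $x$ precedes $y$.

Conversely, let $(u,f)$ be a pair as above. If $x<_Qy$, then $x$ precedes $y$ in $u$, so $f(x)\le f(y)$. If $f(x)=f(y)$, then $f$ is constant between $x$ and $y$ in $u$, so there is no $w$-descent there, and $w(x)<w(y)$. So $f$ is a $(Q,w)$-partition. By the same reasoning, elements tied under $f$ appear in $u$ in increasing order of $w$, so $u$ is the word obtained from $f$ by sorting. This proves (5).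

**Step 3: apply $\omega$.** This step computes both sides with (5). If $x<_Py$, then $\tau(x)<\tau(y)$, so $w=n+1-\tau$ has $w(x)>w(y)$. Hence the strictly order preserving maps on $P$ are exactly the $(P,n+1-\tau)$-partitions. Since $\mathrm{Des}_{n+1-\tau}(u)=[n-1]\setminus\mathrm{Des}_\tau(u)$, (5) and the definition of $\omega$ give
$$\mathcal Q_{G,\tau}=\sum_{u\in L(P)}F_{n,[n-1]\setminus\mathrm{Des}_\tau(u)},\qquad \omega\mathcal Q_{G,\tau}=\sum_{u\in L(P)}F_{n,\{n-i\,:\,i\in\mathrm{Des}_\tau(u)\}}.$$
Let $v$ be the reverse of $u$, so $u_i=v_{n+1-i}$. As $u$ runs over $L(P)$, $v$ runs over $L(R)$. Moreover $\tau(u_i)>\tau(u_{i+1})$ means $\tau(v_{n-i})<\tau(v_{n-i+1})$, that is, $n-i\in\mathrm{Des}_{n+1-\tau}(v)$. So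
$$\omega\mathcal Q_{G,\tau}=\sum_{v\in L(R)}F_{n,\mathrm{Des}_{n+1-\tau}(v)} .$$
Finally, $x<_Ry$ implies $\tau(x)>\tau(y)$, so $n+1-\tau(x)<n+1-\tau(y)$. So in an $(R,n+1-\tau)$-partition strictness is never required, and these are exactly the weakly order preserving maps on $R$. By (5) the last sum is $K_R$. $\square$

## Blocks with a unique minimal element

We now have $\omega\mathcal Q_{G,\tau}=K_R$. Group the maps $f$ by their sets of constancy, listed by increasing value: these are precisely the OP-partitions of $R$. So
$$K_R=\sum_{\beta\vDash n}t_\beta M_\beta,\qquad t_\beta=\#\{\text{OP-partitions of }R\text{ of type }\beta\}.\tag{6}$$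
The direct way on is to solve the triangular system (2) for the coefficients of the $\Psi_\alpha/z_\alpha$, from the finest composition to the coarsest. For the poset $3<1$ with $2$ free this gives the coefficient of $\Psi_3/z_3$ as $3\left(1-\frac36-\frac16-\frac13\right)=0$. So the method produces each coefficient as a difference of fractions, and one does not see from it that the result is a count, nor of what. Let us look at the examples instead. For a chain (complete graph) all coefficients are $1$. For two incomparable elements the only nonzero coefficient is that of $\Psi_{11}/z_{11}$. In (4), the surviving OP-partitions were those with a unique minimal element in each block. So we guess the coefficient $s_\alpha(R)$ and *verify*. Verifying needs only one identity with positive terms, and it is the complete-graph computation with a poset in place of a chain.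

**Lemma 3.** For every finite poset $C$ with $m$ elements, $\displaystyle\sum_{\gamma\vDash m}\frac{s_\gamma(C)}{\pi(\gamma)}=1$.

*Proof.* Induct on $m$. For $m=0$ the sum has the single term of the empty composition, equal to $1$. Let $m\ge1$. In an OP-partition counted by $s_\gamma(C)$, the last block is an up-set of $C$: an element above an element of the last block cannot lie in an earlier block. It has a unique minimal element $x$, and in a finite poset a unique minimal element is the minimum, so the last block is contained in the principal filter $C_{\ge x}$. Being an up-set that contains $x$, it equals $C_{\ge x}$. The remaining blocks form an OP-partition of $C\setminus C_{\ge x}$ with unique minimal elements in all blocks. Conversely, for any $x\in C$, any such OP-partition of $C\setminus C_{\ge x}$, followed by the block $C_{\ge x}$, is an OP-partition of $C$ counted by some $s_\gamma(C)$, because $C_{\ge x}$ is an up-set with minimum $x$. If $\gamma=(\gamma',\gamma_k)$, then the last partial sum of $\gamma$ is $m$, so $\pi(\gamma)=\pi(\gamma')\,m$. Therefore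
$$\sum_{\gamma\vDash m}\frac{s_\gamma(C)}{\pi(\gamma)}=\frac1m\sum_{x\in C}\ \sum_{\gamma'\vDash m-|C_{\ge x}|}\frac{s_{\gamma'}(C\setminus C_{\ge x})}{\pi(\gamma')}=\frac1m\cdot m=1,$$
since each inner sum is $1$ by induction. $\square$

For $C$ with the single relation $3<1$ the sum is $\frac{s_{21}}{6}+\frac{s_{12}}3+\frac{s_{111}}6=\frac16+\frac13+\frac36=1$.

**Proposition 4.** For every labelled graph and $R=R_\tau$, $\displaystyle K_R=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\,s_\alpha(R)$.

*Proof.* By (6) and (2), compare coefficients of $M_\beta$: we must show
$$t_\beta=\sum_{\alpha\text{ refining }\beta}\frac{s_\alpha(R)}{\pi(\alpha,\beta)} .$$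
Let $\ell=\ell(\beta)$. The refinements $\alpha$ of $\beta$ are the concatenations $\alpha^{(1)}\cdots\alpha^{(\ell)}$ with $\alpha^{(i)}\vDash\beta_i$. Take an OP-partition of type $\alpha$ with unique minimal elements in its blocks. Merging the blocks that belong to $\alpha^{(i)}$ into one block $C_i$ gives an OP-partition $(C_1,\dots,C_\ell)$ of $R$ of type $\beta$, together with, for each $i$, an OP-partition of $C_i$ of type $\alpha^{(i)}$ with unique minimal elements in its blocks. Conversely, from such data concatenate the lists of blocks. If $x<_Ry$ with $x\in C_i$ and $y\in C_j$, then $i\le j$; for $i<j$ the block of $x$ comes before that of $y$, and for $i=j$ the order is right because we have an OP-partition of $C_i$. So the result is an OP-partition of $R$ of type $\alpha$. These two operations are inverse to each other. Hence the sum equals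
$$\sum_{(C_1,\dots,C_\ell)}\ \prod_{i=1}^{\ell}\ \sum_{\gamma\vDash\beta_i}\frac{s_\gamma(C_i)}{\pi(\gamma)}=\sum_{(C_1,\dots,C_\ell)}1=t_\beta$$
by Lemma 3, the outer sums being over OP-partitions of $R$ of type $\beta$. $\square$

Lemma 2 and Proposition 4 prove the second formula of Theorem A, for every labelled graph. What remains is a count of words.

## Sorting the words of one block, and where sorting is ambiguous

The condition on $\sigma$ in (3) says that the word $\sigma$ is a linear extension of $R_\tau$ (we check this in the next section), and cutting such a word gives an OP-partition with a linear extension of each block. So we want, for a single block: exactly one linear extension passes the two tests of $\mathcal N$ if the block has a unique minimal element, and none passes otherwise.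

Here is the natural attempt. Given a linear extension of the block, whenever two consecutive letters form a $G$-descent, swap them. The result is again a linear extension: if $x<y$ are comparable consecutive letters, a directed path of edges from $x$ to $y$ has no room for intermediate vertices in the word, so $x$ and $y$ are adjacent; thus nonadjacent consecutive letters are incomparable. Each swap removes exactly one numerical inversion, so the process stops, at a linear extension without $G$-descents. If the final word were independent of all choices, there would be exactly one linear extension without $G$-descents.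

For the edge $\{1,3\}$ with $3<_R1$, start at $321$. Swapping $3,2$ gives $231$, and swapping $2,1$ gives $312$. Both are final, because $3,1$ are adjacent. So the attempt breaks at three consecutive letters $c>b>a$ with $\{c,b\},\{b,a\}$ non-edges and $\{a,c\}$ an edge. This is exactly the configuration that (T) forbids. Instead of analyzing all possible orders of swaps under (T), we single out one explicit word, which works for every graph, and compare every other word with it.

**Setting for this section.** Let $H$ be a graph on a finite nonempty set $B$ of integers, with $|B|=m$, and let $C$ be the poset on $B$ generated by an acyclic orientation of $H$: so $x<_Cy$ if and only if there is a directed path of edges from $x$ to $y$. Linear extensions of $C$ are written as words $v_1\cdots v_m$. The terms $H$-descent and nontrivial left-to-right $H$-maximum are those defined above, for the whole word as one segment. Two facts are used.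

**(a)** Adjacent elements are comparable in $C$.

**(b)** If $U$ is an up-set of $C$ and $x\in U$ is not minimal in $U$, then some $H$-neighbor $y\in U$ of $x$ has $y<_Cx$. Indeed, choose $y'\in U$ with $y'<_Cx$ and a directed path from $y'$ to $x$. All its vertices are $\ge_Cy'$, hence in $U$. Let $y$ be the vertex just before $x$.

**Definition (greedy word).** The greedy word $g=g(C)=g_1\cdots g_m$ is given by: $g_p$ is the numerically smallest minimal element of $C\setminus\{g_1,\dots,g_{p-1}\}$. It is a linear extension of $C$.

For the path with edges $\{1,2\},\{2,3\}$: if $2<1$ and $2<3$, then $g=213$; if $1<2$ and $3<2$, then $g=132$. For the edge $\{1,3\}$ with $3<1$, $g=231$.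

**Lemma 5.**
1. $g$ has no $H$-descent.
2. $g$ has a nontrivial left-to-right $H$-maximum if and only if $C$ has at least two minimal elements.
3. If $H$ satisfies (T) (for $i<j<k$ in $B$), then $g$ is the only linear extension of $C$ without an $H$-descent.

*Proof of 1.* Suppose $g_p>g_{p+1}$ are nonadjacent. The set $U=\{g_p,\dots,g_m\}$ is an up-set, since $g$ is a linear extension. If $g_{p+1}$ were not minimal in $U$, then by (b) it would have a neighbor $y\in U$ with $y<_Cg_{p+1}$. This $y$ precedes $g_{p+1}$ in $g$ and lies in $U$, so $y=g_p$, which contradicts nonadjacency. So $g_{p+1}$ is minimal in $U$ and numerically smaller than $g_p$, which contradicts the choice of $g_p$.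

*Proof of 2.* Suppose $C$ has a unique minimal element. It is $g_1$. For $r>1$, the element $g_r$ is not minimal in $C$, so by (b) with $U=C$ it has a neighbor $y<_Cg_r$, and $y$ precedes $g_r$ in $g$. So $g_r$ is adjacent to an earlier letter, and position $r$ is not a left-to-right $H$-maximum.

Conversely, suppose that $C$ has at least two minimal elements. One of them is $g_r$ with $r>1$. By (a), each neighbor of $g_r$ is comparable to it, hence $>_Cg_r$ by minimality, hence later in $g$. So $g_r$ is nonadjacent to $g_1,\dots,g_{r-1}$. At each step $s<r$ the element $g_r$ was still present and minimal, but $g_s$ was chosen; so $g_s<g_r$. Thus position $r$ is a nontrivial left-to-right $H$-maximum.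

*Proof of 3.* By part 1, $g$ has no $H$-descent. Let $v\ne g$ be a linear extension; we show that $v$ has an $H$-descent.

**Step 1: the letter that $v$ should have used earlier.** This step locates a letter that is out of place, and does not use (T). Since $v\neq g$, there is a first index $p$ such that $v_p$ is not the numerically smallest minimal element $a$ of the up-set $U=\{v_p,\dots,v_m\}$. Write $a=v_r$; then $r>p$. Since $v$ is a linear extension, $v_p$ is minimal in $U$; as $v_p\ne a$, we have $v_p>a$. By (a) and the minimality of $a$ in $U$, every neighbor of $a$ in $U$ is $>_Ca$ and so comes after $a$ in $v$. Hence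
$$v_p>v_r=a\quad\text{and}\quad a\text{ is nonadjacent to each of }v_p,\dots,v_{r-1}.\tag{7}$$

**Step 2: a descent next to the last large letter.** This step turns the long-range fault (7) into one between consecutive letters, using (T). Let $s$ be the largest index in $\{p,\dots,r-1\}$ with $v_s>a$; it exists because $v_p>a$. If $s=r-1$, then $v_{r-1}>v_r=a$ are nonadjacent by (7), and $r-1$ is an $H$-descent. Otherwise $s+1\le r-1$, and by the choice of $s$ we have $v_{s+1}<a<v_s$. By (7) both $\{v_{s+1},a\}$ and $\{a,v_s\}$ are non-edges. By (T), $\{v_{s+1},v_s\}$ is a non-edge. Since $v_s>v_{s+1}$, position $s$ is an $H$-descent. $\square$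

On the example $312$ with edge $\{1,3\}$: here $p=1$, $a=2$, $r=3$, $s=1$, and $v_{s+1}=1<2<3=v_s$. The argument stops at the use of (T), as $\{1,3\}$ is an edge.

## Cutting a linear extension into blocks

This section reduces the count in (3) to single blocks, for every labelled graph, and then finishes Theorem A.

**Step 1: blocks inherit the setting of Lemma 5.** Let $B$ be a block of an OP-partition of $R=R_\tau$. If $x<_Rz<_Ry$ with $x,y\in B=B_i$ and $z\in B_j$, then $i\le j\le i$, so $z\in B$. So $B$ is convex. If $x,y\in B$ and $x<_Ry$, there is a directed path of edges from $x$ to $y$, and by convexity it stays in $B$. So the induced order $R|_B$ is generated by the induced acyclic orientation of the induced subgraph $G[B]$. Lemma 5 applies with $H=G[B]$ and $C=R|_B$.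

**Step 2: the condition on $\sigma$.** We show that $\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)$ holds if and only if the word $\sigma(1)\cdots\sigma(n)$ is a linear extension of $R_\tau$. The equality says: for each edge with $i<j$, $\sigma^{-1}(i)<\sigma^{-1}(j)$ if and only if $\tau(i)>\tau(j)$. Here $\sigma^{-1}(i)$ is the position of the letter $i$. So it says that for each edge $\{a,b\}$ with $\tau(a)>\tau(b)$, $a$ precedes $b$ in the word: for $a<b$ this is the statement with $(i,j)=(a,b)$, and for $a>b$ it is the negated statement with $(i,j)=(b,a)$. These are the generating relations of $R_\tau$.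

**Step 3: cutting and gluing.** Cut a linear extension of $R$ into segments of lengths $\alpha_1,\dots,\alpha_k$, and let $B_i$ be the set of letters of the $i$-th segment. If $x\in B_i$, $y\in B_j$ and $x<_Ry$, then $x$ precedes $y$, so $i\le j$. So we get an OP-partition of type $\alpha$, and each segment is a linear extension of $R|_{B_i}$. Conversely, concatenate linear extensions of the blocks of an OP-partition: two comparable elements of different blocks are in the right order by the OP condition, those of the same block by the linear extension of the block. So the result is a linear extension of $R$.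

For a block $B$ let $c(B)$ be the number of linear extensions of $R|_B$ with no $G$-descent and no nontrivial left-to-right $G$-maximum. Let $\epsilon(B)=1$ if $R|_B$ has a unique minimal element, and $\epsilon(B)=0$ otherwise. The tests defining $\mathcal N_{G,\alpha}$ are made segment by segment, so for every labelled graph
$$\#\{\sigma\in\mathcal N_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}=\sum_{(B_1,\dots,B_k)}\prod_ic(B_i),\qquad s_\alpha(R)=\sum_{(B_1,\dots,B_k)}\prod_i\epsilon(B_i),\tag{8}$$
both sums over the OP-partitions of $R_\tau$ of type $\alpha$.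

**Step 4: end of the proof of Theorem A.** Suppose $G$ satisfies (T). Then so does each $G[B]$, because (T) concerns only the pairs among three vertices. By Lemma 5(3) the only linear extension of $R|_B$ without $G$-descents is $g(R|_B)$, and by Lemma 5(2) it has no nontrivial left-to-right $G$-maximum if and only if $R|_B$ has a unique minimal element. So $c(B)=\epsilon(B)$ for every block, and (8) gives the first formula of Theorem A. Lemma 2 and Proposition 4 give the second. Interval graphs satisfy (T) by Lemma 1, so identity (3) holds for every interval graph and every $\tau$. $\blacksquare$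

As a check, take the path with edges $\{1,2\},\{2,3\}$ and $\tau=132$, so that $2<_R1$ and $2<_R3$. The admitted words are $213$ and $231$. For $\alpha=(3)$, $213$ passes (the letter $3$ is adjacent to $2$) and $231$ has the $G$-descent $3,1$. For $(2,1)$ both $21|3$ and $23|1$ pass. For $(1,2)$ neither $2|13$ nor $2|31$ passes. For $(1,1,1)$ both pass. On the other side, $s_3=1$, $s_{21}=2$, $s_{12}=0$, $s_{111}=2$, as the unique minimal element $2$ suggests. And $\frac{\Psi_3}{z_3}+2\frac{\Psi_{21}}{z_{21}}+2\frac{\Psi_{111}}{z_{111}}=M_3+2M_{21}+M_{12}+2M_{111}$, which is $K_R$.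

## Condition (T) is exact

The edge $\{1,3\}$ showed that (3) can fail. The next theorem says that every failure of (T) has this effect, and that the error always has the same sign.

**Theorem B.** Let $G=([n],E)$ be any labelled graph. For every $\tau\in\mathfrak S_n$, the difference
$$\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\#\{\sigma\in\mathcal N_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}\;-\;\omega\,\mathcal Q_{G,\tau}$$
is a nonnegative integer combination of the $\Psi_\alpha/z_\alpha$. It vanishes for all $\tau$ if and only if $G$ satisfies (T). Equivalently, $G$ is the incomparability graph of a poset on $[n]$ having $1,2,\dots,n$ as a linear extension.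

*Proof.*

**Step 1: the sign.** We compare $c$ and $\epsilon$ without (T). If $R|_B$ has a unique minimal element, then by Lemma 5(1),(2) the greedy word $g(R|_B)$ has no $G$-descent and no nontrivial left-to-right $G$-maximum, so $c(B)\ge1$. Hence always $c(B)\ge\epsilon(B)$. By (8), Lemma 2 and Proposition 4, the difference has at $\Psi_\alpha/z_\alpha$ the coefficient
$$\sum_{(B_1,\dots,B_k)}\Big(\prod_ic(B_i)-\prod_i\epsilon(B_i)\Big),$$
an integer, with all summands $\ge0$. If (T) holds, the difference is $0$ by Theorem A.

**Step 2: a violation of (T) is visible.** Suppose $i<j<k$ with $\{i,j\},\{j,k\}\notin E$ and $\{i,k\}\in E$. We plant the bad word $k\,i\,j$ at the beginning of a permutation. Let $u=u_1\cdots u_n$ be a word listing $[n]$ with $u_1u_2u_3=k\,i\,j$, and let $\tau(u_t)=n+1-t$. For an edge, the endpoint with the larger $\tau$-value is the one earlier in $u$, so $u$ is a linear extension of $R_\tau$. Cutting $u$ shows that $(\{i,j,k\},\{u_4\},\dots,\{u_n\})$ is an OP-partition of type $\alpha=(3,1^{n-3})$. Singletons have $c=\epsilon=1$. In $B=\{i,j,k\}$ the only edge is $\{i,k\}$, so the only relation is $k<_Ri$. Both $j$ and $k$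 are minimal, and $\epsilon(B)=0$. The word $k\,i\,j$ is a linear extension of $R|_B$. It has no $G$-descent, since $k>i$ are adjacent and $i<j$, and no nontrivial left-to-right $G$-maximum, since $i,j<k$. So $c(B)\ge1$. This OP-partition contributes a positive amount to the coefficient of $\Psi_\alpha/z_\alpha$, and all others contribute at least $0$. So this coefficient is positive.

**Step 3: positivity of a coefficient means a nonzero difference.** By (2), $\Psi_\alpha/z_\alpha=M_\alpha/\prod_i\alpha_i$ plus terms $M_\beta$ with $\beta$ strictly coarser than $\alpha$. So the $\Psi_\alpha$ are triangular in the $M_\beta$ with nonzero diagonal, hence linearly independent. The difference is therefore nonzero for the $\tau$ of Step 2.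

**Step 4: the reformulation of (T).** Condition (T) says exactly that the relation "$i<j$ and $\{i,j\}\notin E$" is transitive. Then it is a strict partial order on $[n]$ contained in the usual order, and its incomparable pairs are the edges of $G$. Conversely, let $G$ be the incomparability graph of a poset with $1,\dots,n$ as a linear extension. For $i<j$, $\{i,j\}\notin E$ means that $i$ is below $j$ in the poset, so (T) is transitivity. $\square$

The class of graphs with (T) is strictly larger than that of interval graphs. Let $n=4$ and let the non-edges be $\{1,2\}$ and $\{3,4\}$; the graph is a $4$-cycle. The two non-edges share no vertex, so (T) holds vacuously. But this graph is not an interval graph with any labels. Suppose it were represented by intervals $J_1,\dots,J_4$. Since $J_1,J_2$ are disjoint, we may assume by symmetry that $J_1$ lies to the left of $J_2$. Let $x=\sup J_1$, which is finite. Each of $J_3$ and $J_4$ contains a point of $J_1$, which is $\le x$, and a point of $J_2$, which is $\ge x$. So each contains $x$, and $J_3\cap J_4\neq\emptyset$, contradicting that $\{3,4\}$ is a non-edge.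

## A descent condition that works for every labelled graph

In the proof of Lemma 5(3), property (T) served only to turn the long-range fault (7) into a descent at consecutive positions. If we forbid the long-range fault itself, (T) is no longer needed.

**Theorem C.** For any labelled graph $G$, let $\mathcal N'_{G,\alpha}$ be the set of $\sigma$ none of whose $\alpha$-segments has a nontrivial left-to-right $G$-maximum, or a pair of positions $p<r$ with $\sigma(p)>\sigma(r)$ and $\sigma(r)$ nonadjacent to each of $\sigma(p),\dots,\sigma(r-1)$. Then for all $\tau$
$$\omega\,\mathcal Q_{G,\tau}=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\#\{\sigma\in\mathcal N'_{G,\alpha}:\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)\}.$$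

*Proof.*

**Step 1: reduction to one block.** Formula (8) holds with $\mathcal N'_{G,\alpha}$ in place of $\mathcal N_{G,\alpha}$ if $c(B)$ is replaced by the number $c'(B)$ of linear extensions of $R|_B$ with no nontrivial left-to-right $G$-maximum and no pair $(p,r)$ as in the theorem, because these tests too are made segment by segment. By Lemma 2 and Proposition 4 it suffices to show $c'(B)=\epsilon(B)$. By Lemma 5(2), which needs no (T), this follows once we know: in the setting of Lemma 5, $g=g(C)$ is the unique linear extension of $C$ without a pair $p<r$ such that $v_p>v_r$ and $v_r$ is nonadjacent to each of $v_p,\dots,v_{r-1}$.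

**Step 2: every other word has such a pair.** If $v\ne g$, Step 1 of the proof of Lemma 5(3) produced the pair $p<r$ in (7), without using (T).

**Step 3: the greedy word has none.** Suppose $g$ had such a pair $p<r$. Let $U=\{g_p,\dots,g_m\}$, an up-set. A neighbor of $g_r$ in $U$ that is smaller in $C$ would occur among $g_p,\dots,g_{r-1}$, which is impossible since $g_r$ is nonadjacent to these. So by (b), $g_r$ is minimal in $U$. As $g_r<g_p$, this contradicts the choice of $g_p$. $\square$

For the edge $\{1,3\}$ and $\tau=123$, the offending word $312$ has the pair $p=1$, $r=3$: $3>2$, and $2$ is nonadjacent to $3$ and $1$. So it is excluded from $\mathcal N'_{G,(3)}$. In segments of length at most $2$ a forbidden pair is the same as a $G$-descent, so the other counts do not change, and they are now $0,1,1,3$, in agreement with (4).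

## The chromatic quasisymmetric function

Summing over the classes $\mathsf{Inv}_G(\tau)$ gives an expansion of the Shareshian–Wachs chromatic quasisymmetric function $\chi_G[X;q]$. Here $\omega$ acts coefficientwise in $q$.

**Corollary.** If $G$ satisfies (T), in particular if $G$ is an interval graph labelled as in the problem, and $\chi_G[X;q]=\sum_{\kappa\text{ proper}}q^{\mathsf{coinv}_G(\kappa)}x_\kappa$, then
$$\omega\,\chi_G[X;q]=\sum_{\alpha\vDash n}\frac{\Psi_\alpha}{z_\alpha}\sum_{\sigma\in\mathcal N_{G,\alpha}}q^{\mathsf{inv}_G(\sigma^{-1})}.$$

*Proof.*

**Step 1: the left side.** We split $\chi_G$ into the functions $\mathcal Q_{G,\tau}$. Let $\kappa$ be a proper coloring and orient each edge toward the larger color. This orientation is acyclic, so we can number the vertices by a permutation $\tau$ that increases along all oriented edges; then $\mathsf{Inv}_G(\kappa)=\mathsf{Inv}_G(\tau)$. So each proper coloring belongs to exactly one of the distinct sets $\mathsf{Inv}_G(\tau)$. The function $\mathcal Q_{G,\tau}$ depends only on this set, and all its colorings have $\mathsf{coinv}_G(\kappa)=|E|-|\mathsf{Inv}_G(\tau)|$. Hence $\chi_G[X;q]=\sum q^{|E|-|\mathsf{Inv}_G(\tau)|}\mathcal Q_{G,\tau}$,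 with one term for each distinct set $\mathsf{Inv}_G(\tau)$.

**Step 2: the right side.** We apply Theorem A to each term and collect the permutations. If $\mathsf{CoInv}_G(\sigma^{-1})=\mathsf{Inv}_G(\tau)$, then $|E|-|\mathsf{Inv}_G(\tau)|=\mathsf{inv}_G(\sigma^{-1})$, so $\sigma$ contributes $q^{\mathsf{inv}_G(\sigma^{-1})}$. Each $\sigma\in\mathcal N_{G,\alpha}$ occurs for at most one of the distinct sets, namely $\mathsf{CoInv}_G(\sigma^{-1})$. It does occur, because this set is $\mathsf{Inv}_G(\tau)$ for $\tau(i)=n+1-\sigma^{-1}(i)$: for an edge with $i<j$, $\tau(i)>\tau(j)$ if and only if $\sigma^{-1}(i)<\sigma^{-1}(j)$. $\square$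

For a single edge on two vertices, $\chi_G=(1+q)M_{11}$, so $\omega\chi_G=(1+q)(M_2+M_{11})$. On the right, $\sigma=12$ contributes $1$ and $\sigma=21$ contributes $q$, both for $\alpha=(2)$ and for $\alpha=(1,1)$, which gives $(1+q)\left(\frac12M_2+M_{11}+\frac12M_2\right)$, the same function.
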